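\title{No polynomial kernel for cycle rank on semi-complete digraphs}

\begin{abstract}
We show that deciding whether a semi-complete digraph has cycle rank at most $w$ admits no polynomial kernel in the parameter $w$ unless $\mathrm{NP}\subseteq\mathrm{coNP/poly}$. This answers a question of Kim, Kwon and Lee. The proof combines an exact formula, which expresses the cycle rank of certain semi-complete digraphs through balanced independent sets of bipartite graphs, with Drucker's theorem on AND-compression. An approximate version of the formula, built on an explicit pseudo-random tournament, shows that the problem is NP-complete on strongly connected tournaments and has no polynomial compression there under the same assumption.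
\end{abstract}

\section{Introduction}

Digraphs in this paper are finite and have no loops and no parallel arcs, but both $(u,v)$ and $(v,u)$ may be arcs. A digraph is \emph{semi-complete} if for every pair of distinct vertices $u,v$ at least one of $(u,v)$, $(v,u)$ is an arc, and it is a \emph{tournament} if exactly one of them is. We say \emph{strong} for strongly connected and \emph{component} for strongly connected component. The \emph{cycle rank} $r(G)$ of a digraph $G$ \cite{Eggan} is defined recursively:
\begin{itemize}
\item $r(G)=0$ if $G$ is acyclic (this includes the empty digraph);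
\item $r(G)=1+\min_{v\in V(G)}r(G-v)$ if $G$ is strong and not acyclic;
\item $r(G)=\max_C r(C)$ otherwise, where $C$ ranges over the components of $G$.
\end{itemize}
Unfolded, the recursion describes a process in rounds. In each round we delete one vertex from every component that contains a cycle, and then we recompute the components; $r(G)$ is the least number of rounds after which no cycle is left. A directed cycle has cycle rank $1$. The complete digraph on $m$ vertices, with both arcs between any two vertices, stays complete after every deletion and needs $m-1$ rounds. The feature that matters most below is that different components are treated in parallel. Put $t$ directed triangles in a row and add all arcs from earlier to later triangles. To destroy all cycles of this tournament one must delete $t$ vertices, but one round suffices, so its cycle rank is $1$.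

The problem \textsc{Cycle Rank} asks, given a digraph $G$ and an integer $w\ge0$, whether $r(G)\le w$. A \emph{polynomial kernel} for \textsc{Cycle Rank} on semi-complete digraphs, parameterized by $w$, is a polynomial-time algorithm that maps every instance $(G,w)$ with $G$ semi-complete to an instance $(G',w')$ with $G'$ semi-complete and $w'\ge0$ such that $r(G)\le w$ if and only if $r(G')\le w'$, and $|V(G')|+w'\le p(w)$ for a fixed polynomial $p$. It is known that \textsc{Cycle Rank} can be decided on $n$-vertex semi-complete digraphs in time $\mathcal O(9^{(w+1)4^{w+2}}\cdot n^2)$. So the problem is fixed-parameter tractable in $w$, and it has a kernel of some size: if $n\ge 9^{(w+1)4^{w+2}}$, the algorithm runs in time $\mathcal O(n^3)$ and we output a fixed instance with the same answer, and otherwise $n$ is already bounded in terms of $w$. The following question is due to Kim, Kwon and Lee \cite{KKL}.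

\medskip
\noindent\textbf{Question.} \emph{Does \textsc{Cycle Rank} parameterized by $w$ admit a polynomial kernel when the input digraph is semi-complete?}
\medskip

The row of triangles suggests which answer to expect. Putting semi-complete digraphs $G_1,\dots,G_t$ in a row gives a semi-complete digraph of cycle rank $\max_i r(G_i)$, so the single question whether this rank is at most $w$ is the conjunction of $t$ questions, and the parameter does not grow with $t$. If each $G_i$ has size polynomial in $w$ and $t$ is much larger, a polynomial kernel cannot afford even one bit per $G_i$. It is hard to see how to do this without solving the $t$ questions, and a theorem of Drucker \cite{Drucker} makes the intuition precise when the questions are NP-hard. If, on the other hand, the problem were solvable in polynomial time on semi-complete digraphs, a kernel would exist trivially: solve the instance and output a single vertex or a directed triangle, with $w'=0$. So the point to settle is NP-hardness on semi-complete digraphs. The same remark shows why a negative answer needs a complexity assumption: \textsc{Cycle Rank} is in NP (Lemma~\ref{lem:np}), so $\mathrm P=\mathrm{NP}$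 would give a kernel.

\begin{theorem}\label{thm:main}
If \textsc{Cycle Rank} parameterized by $w$ has a polynomial kernel on semi-complete digraphs, then $\mathrm{NP}\subseteq\mathrm{coNP/poly}$.
\end{theorem}

The instances in our proof of Theorem~\ref{thm:main} have many components and many pairs of opposite arcs, and a kernel is obliged to output an instance of the same problem. None of this is essential. Let $\mathcal C$ be a class of digraphs and let $\kappa(G,w)$ be a parameter. A \emph{polynomial compression} of \textsc{Cycle Rank} on $\mathcal C$ parameterized by $\kappa$ is a polynomial-time algorithm that maps every $(G,w)$ with $G\in\mathcal C$ to a binary string $z$ of length at most $p(\kappa(G,w))$ such that $z\in R$ if and only if $r(G)\le w$; here $p$ is a fixed polynomial and $R$ is a fixed, arbitrary language. Every polynomial kernel is a polynomial compression. Let $\gamma(G)$ be the number of vertices of a largest component of $G$.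

\begin{theorem}\label{thm:tour}
\begin{enumerate}
\item[(a)] \textsc{Cycle Rank} is NP-complete on tournaments, and also on strongly connected tournaments.
\item[(b)] \textsc{Cycle Rank} on strongly connected tournaments, parameterized by $w$, has no polynomial compression unless $\mathrm{NP}\subseteq\mathrm{coNP/poly}$.
\item[(c)] \textsc{Cycle Rank} on tournaments, parameterized by $w+\gamma(G)$, has no polynomial compression unless $\mathrm{NP}\subseteq\mathrm{coNP/poly}$.
\end{enumerate}
\end{theorem}

The same instances show that the output of a compression must depend almost linearly on the number of vertices.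

\begin{corollary}\label{cor:linear}
Let $\varepsilon\in(0,1)$ and let $p$ be a polynomial. Unless $\mathrm{NP}\subseteq\mathrm{coNP/poly}$, no polynomial-time algorithm compresses instances $(G,w)$ of \textsc{Cycle Rank}, with $G$ a strongly connected tournament, to equivalent instances of a fixed language of bit-length at most $p(w)\,|V(G)|^{1-\varepsilon}$.
\end{corollary}

Section~\ref{sec:prelim} collects the basic facts on cycle rank, turns the argument with the row of digraphs into a lemma, and introduces the NP-hard problem from which we reduce. Section~\ref{sec:semi} proves an exact formula for the cycle rank of a semi-complete digraph built from a bipartite graph, which gives Theorem~\ref{thm:main}. Section~\ref{sec:tour} proves an approximate version of the formula for tournaments; this is the longest part of the paper. Section~\ref{sec:final} derives Theorem~\ref{thm:tour} and Corollary~\ref{cor:linear}. Part (b) of Theorem~\ref{thm:tour} implies Theorem~\ref{thm:main}, but the direct proof is short and is the model for the tournament construction.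

\section{Tools}\label{sec:prelim}

\subsection{Cycle rank}

We write $G[W]$ for the subdigraph induced by $W\subseteq V(G)$. For disjoint vertex sets $S,S'$, the notation $S\Rightarrow S'$ means that all arcs from $S$ to $S'$ are present and no arc from $S'$ to $S$ is; this holds vacuously if $S$ or $S'$ is empty. Two consequences of the definition are used without further mention. First, $r(G)=\max_C r(C)$ over the components $C$ holds for every non-empty $G$: for acyclic $G$ both sides are $0$, and for strong $G$ the only component is $G$. Second, a strong digraph with at least two vertices contains a cycle, so the second rule applies to it.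

\begin{lemma}\label{lem:mono}
If $G'$ is an induced subdigraph of $G$, then $r(G')\le r(G)$.
\end{lemma}

\begin{proof}
We use induction on $|V(G)|$. If $r(G')=0$ there is nothing to prove. Otherwise we replace $G'$ by a component that attains $r(G')$, so we may assume that $G'$ is strong and not acyclic. Then $G'$ lies in a component $C$ of $G$ that is not acyclic. If $C\ne G$, then $r(G')\le r(C)\le r(G)$ by induction. If $C=G$, choose $v$ with $r(G)=1+r(G-v)$ and apply induction to $G-v$. If $v\notin V(G')$, then $r(G')\le r(G-v)\le r(G)$. If $v\in V(G')$, then $r(G')\le1+r(G'-v)\le1+r(G-v)=r(G)$.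
\end{proof}

\begin{lemma}\label{lem:delete}
For every vertex $v$ of $G$ we have $r(G)\le1+r(G-v)$. Hence $r(G)\le|X|+r(G-X)$ for every $X\subseteq V(G)$, and $r(G)\le|V(G)|-1$ if $G$ is non-empty. The complete digraph on $m\ge1$ vertices has cycle rank $m-1$.
\end{lemma}

\begin{proof}
The first claim is trivial if $r(G)=0$. Otherwise $r(G)=r(C)$ for a component $C$ that is not acyclic. If $v\notin V(C)$, then $r(C)\le r(G-v)$ by Lemma~\ref{lem:mono}. If $v\in V(C)$, then $r(C)\le 1+r(C-v)\le1+r(G-v)$ by the definition and Lemma~\ref{lem:mono}. The second claim follows by iteration, and the third by taking for $X$ all vertices but one. The complete digraph on $m\ge2$ vertices is strong, and deleting any vertex leaves the complete digraph on $m-1$ vertices; the last claim follows by induction.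
\end{proof}

The \emph{chain} $G_1\Rightarrow\dots\Rightarrow G_\ell$ of digraphs $G_1,\dots,G_\ell$ is their disjoint union together with all arcs from $G_a$ to $G_b$ for $a<b$. A chain of semi-complete digraphs is semi-complete, and a chain of tournaments is a tournament.

\begin{lemma}\label{lem:chain}
\begin{enumerate}
\item[(i)] The components of a chain $G_1\Rightarrow\dots\Rightarrow G_\ell$ of non-empty digraphs are the components of the $G_a$, and its cycle rank is $\max_a r(G_a)$.
\item[(ii)] The components of a semi-complete digraph can be numbered $C_1,\dots,C_c$ so that $C_a\Rightarrow C_b$ whenever $a<b$.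
\end{enumerate}
\end{lemma}

\begin{proof}
(i) No arc leads from a later $G_b$ to an earlier $G_a$, so every closed walk stays inside one $G_a$. This gives the components, and the cycle rank is the maximum over them. (ii) Contracting the components gives an acyclic digraph, so they can be numbered such that no arc goes from $C_b$ to $C_a$ for $a<b$. Semi-completeness then forces all arcs from $C_a$ to $C_b$.
\end{proof}

\begin{lemma}\label{lem:np}
\textsc{Cycle Rank} is in NP.
\end{lemma}

\begin{proof}
The certificate is a linear order $\pi$ of $V(G)$. For induced subdigraphs $G'$ of $G$ define $r_\pi(G')$ by the same recursion as $r$, except that the second rule deletes the $\pi$-first vertex of $G'$ instead of minimizing. Induction on $|V(G')|$ gives $r_\pi(G')\ge r(G')$. Some $\pi$ satisfies $r_\pi(G)=r(G)$, again by induction: if $G$ is acyclic, take any order; if $G$ is strong and not acyclic, put an optimal vertex $v$ first and append an optimal order of $G-v$; otherwise concatenate optimal orders of the components. Finally, $r_\pi(G)$ is computable in polynomial time, because each recursive call has fewer vertices than its parent and the vertex sets of the calls at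 a given depth are disjoint, so there are $\mathcal O(|V(G)|^2)$ calls. The verifier accepts if $r_\pi(G)\le w$.
\end{proof}

\subsection{AND-compression}

A language $L$ is in $\mathrm{NP/poly}$ if there are a language $L'\in\mathrm{NP}$ and advice strings $\alpha_0,\alpha_1,\dots$ of length polynomial in the index such that $x\in L$ if and only if $(x,\alpha_{|x|})\in L'$. The class $\mathrm{coNP/poly}$ consists of the complements of such languages. We view SAT as the language of binary strings that encode satisfiable formulas. Every polynomial that serves as an upper bound is taken to be non-decreasing on $[0,\infty)$; replacing its coefficients by their absolute values achieves this.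

A \emph{strong AND-compression} of SAT is a polynomial-time algorithm that maps every tuple $(\psi_1,\dots,\psi_t)$ of formulas, with $t$ arbitrary, to a string $z$ such that $z\in R$ if and only if all $\psi_i$ are satisfiable, where $R$ is a fixed language, and $|z|$ is bounded by a polynomial in $\max_i|\psi_i|$ that does not depend on $t$.

\begin{theorem}[Drucker \cite{Drucker}]\label{thm:drucker}
If SAT has a strong AND-compression, then $\mathrm{NP}\subseteq\mathrm{coNP/poly}$.
\end{theorem}

Only Corollary~\ref{cor:linear} needs the following version, in which the output may grow sublinearly with $t$.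

\begin{theorem}[{\cite[Theorem 1]{Dell}}]\label{thm:dell}
Let $L$ be a language and let $\varepsilon\in(0,1)$. Suppose that a polynomial-time algorithm maps every $t$-tuple of strings of length $n$ to a string of length at most $t^{1-\varepsilon}\mathrm{poly}(n)$ that belongs to some fixed language if and only if all strings of the tuple belong to $L$. Then $L\in\mathrm{NP/poly}\cap\mathrm{coNP/poly}$.
\end{theorem}

To apply these theorems we reduce each formula to an instance of \textsc{Cycle Rank} and form a chain. A chain has a single threshold $w$, while the instances may have different thresholds. So we form one chain per threshold; there are only polynomially many.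

\begin{lemma}\label{lem:group}
Let $g$ be a polynomial-time algorithm that maps every string $\psi$ to an instance $(G_\psi,w_\psi)$ with $G_\psi$ semi-complete and $0\le w_\psi<|V(G_\psi)|$, such that $\psi\in\mathrm{SAT}$ if and only if $r(G_\psi)\le w_\psi$. Then there are a polynomial $\rho$ and a polynomial-time algorithm that maps every tuple $(\psi_1,\dots,\psi_t)$ of strings, with $t\ge1$ and $n=\max_i|\psi_i|$, to instances $(G^1,w^1),\dots,(G^m,w^m)$ such that
\begin{enumerate}
\item[(i)] each $G^j$ is a chain of some, and at least one, of the digraphs $G_{\psi_i}$;
\item[(ii)] $m\le\rho(n)$, and $w^j<\rho(n)$, $\gamma(G^j)\le\rho(n)$, $|V(G^j)|\le t\rho(n)$ for all $j$;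
\item[(iii)] all $\psi_i$ are in SAT if and only if $r(G^j)\le w^j$ for all $j$.
\end{enumerate}
Suppose further that $R$ is a language, $b$ is a polynomial, and a polynomial-time algorithm maps each $(G^j,w^j)$ arising in this way to a string $z_j$ with $z_j\in R\iff r(G^j)\le w^j$. If always $|z_j|\le b(n)$, or if for a fixed $\varepsilon\in(0,1)$ always $|z_j|\le t^{1-\varepsilon}b(n)$, then $\mathrm{NP}\subseteq\mathrm{coNP/poly}$.
\end{lemma}

\begin{proof}
Let $\rho$ be a polynomial with $|V(G_\psi)|\le\rho(|\psi|)$ for all $\psi$. Let $w^1,\dots,w^m$ be the distinct values among $w_{\psi_1},\dots,w_{\psi_t}$, and let $G^j$ be the chain, in any order, of the $G_{\psi_i}$ with $w_{\psi_i}=w^j$. The values $w^j$ are integers in $[0,\rho(n))$, so $m\le\rho(n)$ after rounding the coefficients of $\rho$ up to integers. By Lemma~\ref{lem:chain}(i), each component of $G^j$ lies in one $G_{\psi_i}$, which gives (ii), and $r(G^j)\le w^j$ holds if and only if $r(G_{\psi_i})\le w_{\psi_i}$ for all $i$ with $w_{\psi_i}=w^j$, which gives (iii).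

For the last statement, encode the list $z_1,\dots,z_m$ as one string $z$ by doubling every bit and writing $01$ after each entry. Then $|z|\le2\rho(n)(\max_j|z_j|+1)$. Let $R^\wedge$ be the language of encodings of lists all of whose entries lie in $R$. By (iii), $z\in R^\wedge$ if and only if all $\psi_i$ are in SAT, and $z$ is computed in time polynomial in the total length of the tuple. If $|z_j|\le b(n)$, this is a strong AND-compression of SAT and Theorem~\ref{thm:drucker} applies. If $|z_j|\le t^{1-\varepsilon}b(n)$, then $|z|\le t^{1-\varepsilon}\cdot2\rho(n)(b(n)+1)$, and Theorem~\ref{thm:dell} gives $\mathrm{SAT}\in\mathrm{coNP/poly}$. This implies $\mathrm{NP}\subseteq\mathrm{coNP/poly}$: reduce an input $x$ to a formula, and use as advice the list of the advice strings of SAT for all lengths up to the polynomial bound on the length of that formula.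
\end{proof}

\subsection{Balanced independent sets}

It remains to find reductions $g$. For a bipartite graph $H$ with a fixed bipartition $(P,Q)$ let
\[
\beta(H)=\max\{\min(|I\cap P|,|I\cap Q|): I\text{ independent in }H\}.
\]
Since subsets of independent sets are independent, there is always an independent set with exactly $\beta(H)$ vertices on each side. The problem BIS (balanced independent set) asks, given $H$ and $k\ge1$, whether $\beta(H)\ge k$. It is the bipartite complement of \textsc{Balanced Complete Bipartite Subgraph} \cite[GT24]{GJ}; we include a hardness proof.

\begin{lemma}\label{lem:bis}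
BIS is NP-hard.
\end{lemma}

\begin{proof}
We reduce from \textsc{Clique}. Let $(F,k_0)$ be an instance with $F$ on $n_0$ vertices and $2\le k_0\le n_0$. In the vertex--edge incidence graph of $F$, a $k_0$-clique $K$ gives an independent set with the $n_0-k_0$ vertices outside $K$ on one side and the $\binom{k_0}2$ edges inside $K$ on the other. We balance these two numbers with isolated vertices, which requires $\binom{k_0}2\ge n_0-k_0$. Adding to $F$ a vertex adjacent to all others and increasing $k_0$ by $1$ gives an equivalent instance with the same $d=n_0-k_0$. After $d$ such steps $\binom{k_0}2\ge k_0-1\ge d$, so we may assume the inequality.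

Let $k=\binom{k_0}2$, let $Z$ be a set of $k-(n_0-k_0)$ new vertices, and let $P=V(F)\cup Z$ and $Q=E(F)$. In $H$ a vertex $v\in V(F)$ is adjacent to $e\in Q$ if $v\in e$, and the vertices of $Z$ are isolated. If $K$ is a $k_0$-clique, then $(V(F)\setminus K)\cup Z\cup E(F[K])$ is independent and has exactly $k$ vertices on each side. Conversely, let $I$ be independent with at least $k$ vertices on each side, and let $S=I\cap V(F)$. Then $|S|\ge k-|Z|=n_0-k_0$, so $V(F)\setminus S$ has at most $k_0$ vertices. The at least $\binom{k_0}2$ edges in $I\cap Q$ have no end in $S$, so they lie inside $V(F)\setminus S$. As $k_0\ge2$, a set of at most $k_0$ vertices spans $\binom{k_0}2$ edges only if it is a $k_0$-clique.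
\end{proof}

We fix a polynomial-time reduction $f$ from SAT to BIS and write $f(\psi)=(H,k)$ and $h=|P|+|Q|$. We may assume that always
\begin{equation}\label{eq:norm}
1\le k\quad\text{and}\quad 2k\le h .
\end{equation}
Indeed, if $2k>h$, then $\beta(H)\le h/2<k$, and we output instead the no-instance $(K_{1,1},1)$, which satisfies \eqref{eq:norm}. Strings that encode no formula are also mapped to $(K_{1,1},1)$.

\section{An exact formula on semi-complete digraphs}\label{sec:semi}

We want a digraph in which the only way to save rounds is to split it into two parts that are then dismantled in parallel, and in which $H$ governs which splits are available. A complete digraph never splits, so we take two of them and let the edges of $H$ hold them together. For a bipartite graph $H$ with bipartition $(P,Q)$, let $G_H$ be the semi-complete digraph on $P\cup Q$ with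
\begin{itemize}
\item both arcs between any two vertices of $P$, and between any two vertices of $Q$;
\item all arcs $(a,b)$ with $a\in P$ and $b\in Q$;
\item the arc $(b,a)$, for $a\in P$ and $b\in Q$, if and only if $ab\in E(H)$.
\end{itemize}

\begin{example}\label{ex:33}
Let $P=\{a_1,a_2,a_3\}$ and $Q=\{b_1,b_2,b_3\}$. If $H$ has no edge, the components of $G_H$ are $P$ and $Q$, so $r(G_H)=2$, and $\beta(H)=3$. If $H$ has all nine edges, $G_H$ is complete, so $r(G_H)=5$, and $\beta(H)=0$. Now let $a_1b_1$ be the only edge. The arc $(b_1,a_1)$ makes $G_H$ strong, so the first round deletes a single vertex. One side is still intact and has cycle rank $2$, so $r(G_H)\ge3$ by Lemma~\ref{lem:mono}. Deleting $a_1$ leaves the components $\{a_2,a_3\}$ and $Q$, which two parallel rounds dismantle, so $r(G_H)=3$. Here $\beta(H)=2$: the set $\{a_2,a_3\}\cup Q$ is independent, and the whole vertex set is not. In all three cases $r(G_H)=5-\beta(H)$.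
\end{example}

The example shows the mechanism. While an edge of $H$ survives, the digraph is strong and each round removes one vertex. Once the survivors form an independent set with $x\geq 1$ vertices in $P$ and $y\geq 1$ in $Q$, the two sides are treated in parallel. The total number of rounds is $(h-x-y)+\max(x,y)-1=h-1-\min(x,y)$, and this is why the balanced independent set is the right source problem.

\begin{lemma}\label{lem:exact}
If $h=|P|+|Q|\ge1$, then $r(G_H)=h-1-\beta(H)$.
\end{lemma}

\begin{proof}
Let $\beta=\beta(H)$. For the upper bound, the case $\beta=0$ is Lemma~\ref{lem:delete}. If $\beta\ge1$, take an independent set $I$ with exactly $\beta$ vertices on each side. Then $G_H[I]$ is a chain of two complete digraphs on $\beta$ vertices, so $r(G_H[I])=\beta-1$ and $r(G_H)\le(h-2\beta)+(\beta-1)$ by Lemmas~\ref{lem:delete} and~\ref{lem:chain}(i).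

For the lower bound we use induction on $h$. If $P$ or $Q$ is empty, then $G_H$ is complete, $\beta=0$ and $r(G_H)=h-1$. Let both be non-empty. If $E(H)=\emptyset$, the components are $P$ and $Q$ and $\beta=\min(|P|,|Q|)$, so $r(G_H)=\max(|P|,|Q|)-1=h-1-\beta$. If $E(H)\ne\emptyset$, then both sides induce strong digraphs and there are arcs between them in both directions, so $G_H$ is strong with at least two vertices. For every vertex $v$ we have $G_H-v=G_{H-v}$, and $\beta(H-v)\le\beta$ because independent sets of $H-v$ are independent in $H$. By induction,
\[
r(G_H)=1+\min_v r(G_{H-v})\ge1+(h-1)-1-\beta=h-1-\beta.\qedhere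
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
For a string $\psi$ with $f(\psi)=(H,k)$ let $g(\psi)=(G_H,\,h-1-k)$. By \eqref{eq:norm}, $h\ge2k\ge k+1$, so $0\le h-1-k<h$. By Lemma~\ref{lem:exact}, $r(G_H)\le h-1-k$ if and only if $\beta(H)\ge k$, that is, if and only if $\psi\in\mathrm{SAT}$. So Lemma~\ref{lem:group} applies to $g$, and the digraphs $G^j$ are semi-complete. Suppose that a kernel with polynomial bound $p$ exists. It maps $(G^j,w^j)$ to an equivalent instance $(G',w')$ with $|V(G')|+w'\le p(w^j)\le p(\rho(n))$. Let $z_j$ encode the adjacency matrix of $G'$ and the number $w'$, and let $R$ be the language of encodings of yes-instances. Then $|z_j|$ is bounded by a polynomial in $n$, and Lemma~\ref{lem:group} gives $\mathrm{NP}\subseteq\mathrm{coNP/poly}$.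
\end{proof}

\section{An approximate formula on tournaments}\label{sec:tour}

The digraph $G_H$ uses pairs of opposite arcs twice, and each use has to be replaced.

First, the sides are complete digraphs, in which every $z$ vertices induce a subdigraph of cycle rank exactly $z-1$. Tournaments cannot do this. Picking a vertex, keeping the larger of its in- and out-neighborhoods and repeating produces an acyclic subtournament with at least $\log_2z$ vertices, so a tournament on $z$ vertices has cycle rank at most $z-\log_2z$. We must therefore accept an error term. For the sides we use tournaments on at most $q$ vertices in which every $z$ vertices induce cycle rank at least $z-5\sqrt q$. In $G_H$ a change of $\beta(H)$ by $1$ changes the cycle rank by $1$, which the error would hide. So we replace every vertex of $H$ by $N$ copies: the signal grows linearly in $N$ and the error only like $\sqrt N$.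

Second, an edge of $H$ can no longer add a backward arc; it has to reverse the forward arc. This creates a second way to split, with a part of the $Q$-side placed \emph{before} a part of the $P$-side, and we will have to make it unprofitable.

\subsection{Mixed sets}

A semi-complete digraph with more than one component has a partition $S\Rightarrow S'$ of its vertex set into non-empty parts, by Lemma~\ref{lem:chain}(ii). A complete digraph contains no such pair $S,S'$ at all. The best substitute is that one of the two sets is always small.

\begin{definition}
Let $T$ be a tournament and let $s\ge1$ be real. A set $Y\subseteq V(T)$ is \emph{$s$-mixed} if there are no disjoint $S,S'\subseteq Y$ with $S\Rightarrow S'$, $|S|>s$ and $|S'|>s$.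
\end{definition}

Subsets of $s$-mixed sets are $s$-mixed. Our reduction must be deterministic, so we need explicit examples. In the $\pm1$ matrix of a tournament, a pair $S\Rightarrow S'$ is a block of ones, and a matrix with orthogonal columns has no large block of ones. We build an orthogonal $\pm1$ matrix that is skew-symmetric off the diagonal, so that it describes a tournament.

\begin{lemma}\label{lem:Dq}
For every power of two $q=2^\tau$, $\tau\ge0$, there is a tournament $D_q$ on $q$ vertices, constructible in time polynomial in $q$, in which $S\Rightarrow S'$ implies $|S||S'|\le q$. In particular $V(D_q)$ is $\sqrt q$-mixed.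
\end{lemma}

\begin{proof}
Define $\pm1$ matrices by $M_1=(1)$ and
\[
M_{2q}=\begin{pmatrix}M_q&M_q\\-M_q^{\mathsf T}&M_q^{\mathsf T}\end{pmatrix},
\qquad\text{so that}\qquad
M_{2q}^{\mathsf T}=\begin{pmatrix}M_q^{\mathsf T}&-M_q\\M_q^{\mathsf T}&M_q\end{pmatrix}.
\]
We show by induction that $M_q+M_q^{\mathsf T}=2\,\mathrm{Id}$ and $M_qM_q^{\mathsf T}=q\,\mathrm{Id}$. Both hold for $q=1$. Let them hold for $M=M_q$. Then $M^{\mathsf T}/q$ is the inverse of $M$, so also $M^{\mathsf T}M=q\,\mathrm{Id}$, and
\[
M_{2q}+M_{2q}^{\mathsf T}=\begin{pmatrix}M+M^{\mathsf T}&M-M\\-M^{\mathsf T}+M^{\mathsf T}&M^{\mathsf T}+M\end{pmatrix}=2\,\mathrm{Id},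
\]
\[
M_{2q}M_{2q}^{\mathsf T}=\begin{pmatrix}2MM^{\mathsf T}&-MM+MM\\-M^{\mathsf T}M^{\mathsf T}+M^{\mathsf T}M^{\mathsf T}&2M^{\mathsf T}M\end{pmatrix}=2q\,\mathrm{Id}.
\]
Let $D_q$ have vertices $1,\dots,q$ and the arc $(i,j)$ if $i\ne j$ and $(M_q)_{ij}=1$. For $i\ne j$ the entries $(M_q)_{ij}$ and $(M_q)_{ji}$ sum to $0$, so $D_q$ is a tournament. Let $S\Rightarrow S'$, with indicator vectors $\mathbf 1_S$ and $\mathbf 1_{S'}$. All entries of $M_q$ in $S\times S'$ equal $1$, and $\|M_q\mathbf 1_{S'}\|^2=\mathbf 1_{S'}^{\mathsf T}M_q^{\mathsf T}M_q\mathbf 1_{S'}=q|S'|$. By the Cauchy--Schwarz inequality,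
\[
|S||S'|=\mathbf 1_S^{\mathsf T}M_q\mathbf 1_{S'}\le\|\mathbf 1_S\|\,\|M_q\mathbf 1_{S'}\|=\sqrt{q|S||S'|},
\]
so $|S||S'|\le q$. Hence $|S|$ and $|S'|$ cannot both exceed $\sqrt q$.
\end{proof}

\begin{example}\label{ex:D4}
The rows of $M_4$ are $(1,1,1,1)$, $(-1,1,-1,1)$, $(-1,1,1,-1)$ and $(-1,-1,1,1)$, so $D_4$ is the chain of the vertex $1$ and the triangle $2\to4\to3\to2$. The first row of every $M_q$ consists of ones, so $\{1\}\Rightarrow V(D_q)\setminus\{1\}$, and $D_q$ is not strong for $q\ge2$. A mixed set can thus shed small pieces.
\end{example}

What survives is that a large mixed set lies almost entirely in one component.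

\begin{lemma}\label{lem:giant}
Let $T$ be a tournament, let $Y\subseteq V(T)$ be $s$-mixed, and let $W\subseteq V(T)$ satisfy $|W\cap Y|>3s$. Then some component $C$ of $T[W]$ satisfies $|C\cap Y|\ge|W\cap Y|-2s>s$.
\end{lemma}

\begin{proof}
Number the components $C_1,\dots,C_c$ of $T[W]$ as in Lemma~\ref{lem:chain}(ii). Let $i$ be minimal such that $S=(C_1\cup\dots\cup C_i)\cap Y$ has more than $s$ elements. By minimality, $C_1\cup\dots\cup C_{i-1}$ contains at most $s$ vertices of $Y$. The set $S'=(C_{i+1}\cup\dots\cup C_c)\cap Y$ satisfies $S\Rightarrow S'$, so $|S'|\le s$ because $Y$ is $s$-mixed. Take $C=C_i$.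
\end{proof}

\subsection{The descent lemma}

Lemma~\ref{lem:giant} alone does not give a good lower bound on the cycle rank. After each deletion, up to $2s$ vertices may split off from the large component, and these vertices are removed without costing a round. An induction as in Lemma~\ref{lem:exact} would pay $2s$ in every step. The remedy is to count all the vertices that split off at once. Follow an optimal deletion process into a large component for as long as there is one. The components visited are nested, and a vertex that splits off dominates, or is dominated by, the whole component that we keep at that moment. It therefore stands in the same relation to the \emph{last} large component $U$, and a single application of mixedness against $U$ bounds all such vertices. We need this for two notions of ``large'', so we state it for an arbitrary family $\mathcal F$.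

\begin{lemma}\label{lem:descent}
Let $T$ be a tournament, let $\mathcal F$ be a family of subsets of $V(T)$, each with at least two elements, and let $W_0\subseteq V(T)$. Then $W_0$ is the union of pairwise disjoint, possibly empty sets $X,L^-,L^+,W$ such that
\begin{enumerate}
\item[(a)] $r(T[W_0])\ge|X|+r(T[W])$;
\item[(b)] no component of $T[W]$ has its vertex set in $\mathcal F$;
\item[(c)] either $L^-=L^+=\emptyset$, or there is $U\in\mathcal F$, disjoint from $L^-\cup L^+$, with $L^-\Rightarrow U$ and $U\Rightarrow L^+$.
\end{enumerate}
Consequently, if $Y$ is $s$-mixed and $|U\cap Y|>s$ for every $U\in\mathcal F$, then $|L^-\cap Y|\le s$ and $|L^+\cap Y|\le s$.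
\end{lemma}

\begin{proof}
We define sets $W_0\supsetneq W_1\supsetneq\cdots$. Given $W_i$, stop if no component of $T[W_i]$ has its vertex set in $\mathcal F$. Otherwise let $U_i\in\mathcal F$ be the vertex set of a component of $T[W_i]$. Since $|U_i|\ge2$, the strong tournament $T[U_i]$ is not acyclic, so there is $v_{i+1}\in U_i$ with $r(T[U_i])=1+r(T[U_i\setminus\{v_{i+1}\}])$. Put $W_{i+1}=U_i\setminus\{v_{i+1}\}$. Then $r(T[W_i])\ge r(T[U_i])=1+r(T[W_{i+1}])$. The sets shrink, so the process stops at some $W_j$. Let $W=W_j$ and $X=\{v_1,\dots,v_j\}$; then (a) and (b) hold.

If $j=0$, then $W=W_0$ and we take $L^-=L^+=\emptyset$. Let $j\ge1$ and $U=U_{j-1}$. Since $U_{i+1}\subseteq W_{i+1}\subseteq U_i$, we have $U\subseteq U_i$ for all $i<j$. Each $W_i$ with $i<j$ is the disjoint union of $W_i\setminus U_i$, $\{v_{i+1}\}$ and $W_{i+1}$, so every vertex $u\in W_0\setminus(X\cup W)$ lies in $W_i\setminus U_i$ for exactly one $i<j$. Then $u$ lies in a component of $T[W_i]$ other than $U_i$, and Lemma~\ref{lem:chain}(ii) gives $\{u\}\Rightarrow U_i$ or $U_i\Rightarrow\{u\}$. Put $u$ in $L^-$ in the first case and in $L^+$ in the second. As $U\subseteq U_i$, (c) follows.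

For the consequence, if $L^-\cup L^+\neq\emptyset$, then $L^-\cap Y\Rightarrow U\cap Y$ and $U\cap Y\Rightarrow L^+\cap Y$ with $|U\cap Y|>s$, and $Y$ is $s$-mixed.
\end{proof}

The first application shows that mixed sets replace complete digraphs up to an error of $5s$.

\begin{lemma}\label{lem:oneside}
If $Z$ is an $s$-mixed set in a tournament $T$, then $r(T[Z])\ge|Z|-5s$.
\end{lemma}

\begin{proof}
Apply Lemma~\ref{lem:descent} to $W_0=Z$ and the family $\mathcal F$ of all subsets of $Z$ with more than $s$ elements. These have at least two elements because $s\ge1$. With $Y=Z$ we get $|L^-|,|L^+|\le s$. By (b), every component of $T[W]$ has at most $s$ vertices, so $|W|\le3s$ by Lemma~\ref{lem:giant}. Hence $|Z|\le|X|+5s$, and $r(T[Z])\ge|X|\ge|Z|-5s$ by (a).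
\end{proof}

\subsection{Two mixed sides}

Let $T$ be a tournament whose vertex set is partitioned into $A$ and $B$. The analogue of $\beta(H)$ is the size of the largest balanced split, now in either direction:
\[
\sigma(T;A,B)=\max\{\min(|A'|,|B'|):A'\subseteq A,\ B'\subseteq B,\ A'\Rightarrow B'\text{ or }B'\Rightarrow A'\}.
\]
The next proposition is the approximate version of Lemma~\ref{lem:exact}.

\begin{proposition}\label{prop:twosides}
Let $T$ be a tournament whose vertex set is partitioned into two $s$-mixed sets $A$ and $B$, and let $\sigma=\sigma(T;A,B)$. Then
\[
|V(T)|-\sigma-13s\;\le\; r(T)\;\le\;|V(T)|-\sigma .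
\]
\end{proposition}

\begin{proof}
\emph{Upper bound.} If $\sigma=0$, use Lemma~\ref{lem:delete} with $X=V(T)$. If $\sigma\ge1$, there are $A'\subseteq A$ and $B'\subseteq B$ with exactly $\sigma$ elements each such that $T[A'\cup B']$ is a chain of $T[A']$ and $T[B']$. Its cycle rank is at most $\sigma-1$ by Lemmas~\ref{lem:chain}(i) and~\ref{lem:delete}, so $r(T)\le(|V(T)|-2\sigma)+(\sigma-1)$.

\emph{Lower bound.} In $G_H$ the first phase lasts while the two sides are held together. Accordingly we descend as long as some component is large on both sides. Apply Lemma~\ref{lem:descent} to $W_0=V(T)$ and the family $\mathcal F$ of all sets $U$ with $|U\cap A|>s$ and $|U\cap B|>s$. With $Y=A$ and with $Y=B$ we find that each of $L^-\cap A$, $L^+\cap A$, $L^-\cap B$, $L^+\cap B$ has at most $s$ elements. With $W_A=W\cap A$ and $W_B=W\cap B$ this gives $|X|\ge|V(T)|-|W_A|-|W_B|-4s$, and by (a)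
\begin{equation}\label{eq:phase1}
r(T)\ge|V(T)|-|W_A|-|W_B|-4s+r(T[W]).
\end{equation}
It remains to show
\begin{equation}\label{eq:phase2}
r(T[W])\ge|W_A|+|W_B|-\sigma-9s ,
\end{equation}
since \eqref{eq:phase1} and \eqref{eq:phase2} add up to the claimed bound.

\emph{Case 1: $\min(|W_A|,|W_B|)\le3s$.} One side is almost used up, so parallel rounds save little. By Lemmas~\ref{lem:mono} and~\ref{lem:oneside}, applied to the larger of $W_A$ and $W_B$,
\[
r(T[W])\ge\max(|W_A|,|W_B|)-5s\ge|W_A|+|W_B|-8s ,
\]
which implies \eqref{eq:phase2}.

\emph{Case 2: $|W_A|>3s$ and $|W_B|>3s$.} By Lemma~\ref{lem:giant} there are components $C,C'$ of $T[W]$ such that $A'=C\cap A$ and $B'=C'\cap B$ satisfy $|A'|\ge|W_A|-2s>s$ and $|B'|\ge|W_B|-2s>s$. If $C=C'$, this component would belong to $\mathcal F$, contrary to (b). So $C\ne C'$, and Lemma~\ref{lem:chain}(ii) gives $A'\Rightarrow B'$ or $B'\Rightarrow A'$. Hence $\min(|A'|,|B'|)\le\sigma$. By Lemmas~\ref{lem:mono} and~\ref{lem:oneside}, applied to the larger of $A'$ and $B'$,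
\[
r(T[W])\ge\max(|A'|,|B'|)-5s\ge|A'|+|B'|-\sigma-5s\ge|W_A|+|W_B|-\sigma-9s.\qedhere
\]
\end{proof}

\subsection{The tournament of a bipartite graph}

We now encode $H$ so that $\sigma$ measures $\beta(H)$. Splits $A'\Rightarrow B'$ will correspond to independent sets, as in $G_H$, and splits $B'\Rightarrow A'$ to complete bipartite subgraphs. The latter can spoil the encoding. If $H$ is complete bipartite with sides of equal size and we orient all edges of $H$ from $B$ to $A$, then $B\Rightarrow A$ and $\sigma$ is half the number of vertices, although $\beta(H)=0$. Adding isolated vertices to both sides repairs this: it raises $\beta$ by a known amount and enlarges no complete bipartite subgraph.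

Let $(H,k)$ be an instance of BIS satisfying \eqref{eq:norm}. Let $\tilde H$, with bipartition $(\tilde P,\tilde Q)$, be obtained from $H$ by adding $h$ isolated vertices to each side. Then
\[
\beta(\tilde H)=\beta(H)+h ,
\]
because adding all new vertices to an independent set of $H$ raises both counts by $h$, and removing the new vertices from an independent set of $\tilde H$ lowers each count by at most $h$. Each side of $\tilde H$ has at most $2h$ vertices, and $\tilde H$ has $3h$ vertices in total.

With $N$ copies of every vertex, each side has at most $2hN$ vertices and fits into $D_q$ for some $q<4hN$. The gap $N$ has to exceed the error $13\sqrt q$. We set $N=800h$, let $q$ be the least power of two with $q\ge2hN$, and put $s=\sqrt q\ge1$. Then $q<4hN=3200h^2$, so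
\begin{equation}\label{eq:gap}
(13s)^2=169q<540800h^2<640000h^2=N^2,\qquad\text{that is,}\qquad13s<N .
\end{equation}
Let $A=\tilde P\times\{1,\dots,N\}$ and $B=\tilde Q\times\{1,\dots,N\}$. The tournament $T_H$ on $A\cup B$ is defined as follows. The tournaments $T_H[A]$ and $T_H[B]$ are copies of the subtournaments of $D_q$ induced by its first $|A|$ and its first $|B|$ vertices; this is possible since $|A|,|B|\le2hN\le q$. Between $(a,i)\in A$ and $(b,j)\in B$ the arc goes from $B$ to $A$ if $ab\in E(\tilde H)$, and from $A$ to $B$ otherwise. The tournament $T_H$ has $3hN=2400h^2$ vertices and is constructible in time polynomial in $h$.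

\begin{proposition}\label{prop:TH}
We have
\[
3hN-N\beta(\tilde H)-13s\;\le\; r(T_H)\;\le\;3hN-N\beta(\tilde H).
\]
Consequently, $w=N(2h-k)$ satisfies $0\le w<|V(T_H)|$, and $r(T_H)\le w$ if and only if $\beta(H)\ge k$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:Dq}, $A$ and $B$ are $s$-mixed. By Proposition~\ref{prop:twosides} the two bounds follow once we show that $\sigma=\sigma(T_H;A,B)$ equals $N\beta(\tilde H)$.

Let $I$ be independent in $\tilde H$ with $\beta(\tilde H)$ vertices on each side. Then $(I\cap\tilde P)\times\{1,\dots,N\}\Rightarrow(I\cap\tilde Q)\times\{1,\dots,N\}$, so $\sigma\ge N\beta(\tilde H)$.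

Conversely, let $A'\subseteq A$ and $B'\subseteq B$ be non-empty with $A'\Rightarrow B'$ or $B'\Rightarrow A'$. Let $S_P\subseteq\tilde P$ and $S_Q\subseteq\tilde Q$ be the sets of first coordinates of their elements. Then $|A'|\le N|S_P|$ and $|B'|\le N|S_Q|$, so it suffices to show $\min(|S_P|,|S_Q|)\le\beta(\tilde H)$. For $a\in S_P$ and $b\in S_Q$ there are $(a,i)\in A'$ and $(b,j)\in B'$, and the direction of the arc between them tells whether $ab$ is an edge. If $A'\Rightarrow B'$, no such $ab$ is an edge, so $S_P\cup S_Q$ is independent and the inequality holds by the definition of $\beta$. If $B'\Rightarrow A'$, every such $ab$ is an edge. Since $S_Q\ne\emptyset$, no vertex of $S_P$ is isolated, so $S_P\subseteq P$ and $|S_P|\le h\le\beta(\tilde H)$. This is where the padding is used.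

For the consequence, \eqref{eq:norm} gives $0\le w<3hN$, and $w=3hN-N(k+h)$. If $\beta(H)\ge k$, then $\beta(\tilde H)\ge k+h$ and the upper bound gives $r(T_H)\le w$. If $\beta(H)\le k-1$, then $\beta(\tilde H)\le k+h-1$, and the lower bound with \eqref{eq:gap} gives $r(T_H)\ge w+N-13s>w$.
\end{proof}

\section{Strong tournaments and the remaining proofs}\label{sec:final}

A chain of several tournaments is not strong. Two extra vertices make it strong and cost exactly one round. For a non-empty tournament $T$, let $T^*$ be obtained from the chain $\{x\}\Rightarrow T\Rightarrow\{y\}$, with new vertices $x$ and $y$, by replacing the arc $(x,y)$ with $(y,x)$.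

\begin{lemma}\label{lem:star}
For every non-empty tournament $T$, the tournament $T^*$ is strong and $r(T^*)=r(T)+1$.
\end{lemma}

\begin{proof}
Every vertex $u$ of $T$ lies on the triangle $x\to u\to y\to x$, so $T^*$ is strong and not acyclic, and $r(T^*)=1+\min_vr(T^*-v)$. We show by induction on $|V(T)|$ that the minimum is $r(T)$. The tournaments $T^*-x$ and $T^*-y$ are chains of $T$ and a single vertex, so both have cycle rank $r(T)$ by Lemma~\ref{lem:chain}(i). It remains to show $r(T^*-v)\ge r(T)$ for $v\in V(T)$. If $V(T)=\{v\}$, then $r(T)=0$. Otherwise $T^*-v=(T-v)^*$, and induction with Lemma~\ref{lem:delete} gives $r(T^*-v)=r(T-v)+1\ge r(T)$.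
\end{proof}

For a string $\psi$ with $f(\psi)=(H,k)$ let $g(\psi)=(T_H,\,N(2h-k))$ with $N=800h$. By Proposition~\ref{prop:TH}, $g$ satisfies the hypotheses of Lemma~\ref{lem:group}, and the digraphs $G^j$ of that lemma are non-empty tournaments. We use this $g$ in both remaining proofs.

\begin{proof}[Proof of Theorem~\ref{thm:tour}]
(a) Membership in NP is Lemma~\ref{lem:np}. The map $g$ is a polynomial-time reduction from SAT to \textsc{Cycle Rank} on tournaments. Composing it with $(T,w)\mapsto(T^*,w+1)$, which preserves the answer by Lemma~\ref{lem:star}, gives a reduction to \textsc{Cycle Rank} on strong tournaments.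

(b) Suppose that a compression on strong tournaments exists, with bound $p(w)$ and target language $R$. Let $z_j$ be its output on $((G^j)^*,w^j+1)$. By Lemma~\ref{lem:star}, $z_j\in R$ if and only if $r(G^j)\le w^j$, and $|z_j|\le p(w^j+1)\le p(\rho(n)+1)$. Lemma~\ref{lem:group} gives $\mathrm{NP}\subseteq\mathrm{coNP/poly}$.

(c) Suppose that a compression on tournaments exists, with bound $p(w+\gamma(G))$. Let $z_j$ be its output on $(G^j,w^j)$. Then $|z_j|\le p(w^j+\gamma(G^j))\le p(2\rho(n))$ by Lemma~\ref{lem:group}(ii), and the same lemma gives the conclusion. Here the operation $T\mapsto T^*$ must be avoided, because it merges the whole chain into one component, whose size grows with $t$.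
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:linear}]
Suppose that such an algorithm exists, with target language $R$, and let $z_j$ be its output on $((G^j)^*,w^j+1)$. By Lemma~\ref{lem:star}, $z_j\in R$ if and only if $r(G^j)\le w^j$. The tournament $(G^j)^*$ has at most $t\rho(n)+2\le t(\rho(n)+2)$ vertices, so
\[
|z_j|\le p(\rho(n)+1)\,\bigl(t(\rho(n)+2)\bigr)^{1-\varepsilon}\le t^{1-\varepsilon}\,p(\rho(n)+1)\,(\rho(n)+2).
\]
The second alternative in Lemma~\ref{lem:group} gives $\mathrm{NP}\subseteq\mathrm{coNP/poly}$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Dell}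
H.~Dell, \emph{AND-compression of NP-complete problems: streamlined proof and minor observations}, IPEC 2014; Algorithmica 2016.

\bibitem{Drucker}
Drucker, \emph{New limits to classical and quantum instance compression}, FOCS 2012; SIAM J. Comput. 44 (2015).

\bibitem{Eggan}
Eggan, 1963.

\bibitem{GJ}
Garey and Johnson, problem GT24 (\textsc{Balanced Complete Bipartite Subgraph}).

\bibitem{KKL}
Seokbeom Kim, O-joung Kwon, Myounghwan Lee, \emph{An FPT algorithm for cycle rank on semi-complete digraphs}, arXiv:2606.29336 (2026).

\end{thebibliography}
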